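# Sampling the plus state of the Ising model on a regular tree from finitely many labels

## A computation on the three-regular tree

Take the tree in which every vertex has three neighbors, fix a vertex $o$, and let $B_n$ be the ball of radius $n\ge 1$ around $o$. Put a spin $\pm1$ on each vertex of $B_n$ and fix all spins outside $B_n$ to $+1$. Give a configuration a weight: each edge touching $B_n$ contributes a factor $13$ if its two spins agree and a factor $3$ if they disagree. The probability of a configuration is proportional to the product of these factors.

We compute from the boundary inward. Let $r_0$ be the ratio (weight of $+$) : (weight of $-$) at a vertex at distance $n$ from $o$, taking into account only its two neighbors outside the ball. Then $r_0=(13/3)^2=169/9$. Now suppose that each child of a vertex $u$ carries ratio $r$ after everything below the child has been summed out. Summing over the spin of one child gives a factor proportional to $13r+3$ if $u$ is $+$, and to $3r+13$ if $u$ is $-$. A vertex $u\ne o$ has two children, so its ratio is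
$$F(r)=\Big(\frac{13r+3}{3r+13}\Big)^2 .$$
Hence the vertices at distance $n-j$ carry the ratio $r_j$, where $r_{j+1}=F(r_j)$. Numerically, $r_0\approx18.8$, $r_1\approx12.7$, $r_2\approx10.8$, $r_3\approx9.99$.

To find the limit, write $r=q^2$ with $q>0$. The equation $F(r)=r$ reads $q(3q^2+13)=13q^2+3$, that is,
$$3q^3-13q^2+13q-3=(q-1)(3q-1)(q-3)=0 .$$
The fixed points are $r=\tfrac19,\,1,\,9$. Now $F$ is increasing, $r_0>9=F(9)$, and $r_1<r_0$ because $\frac{13r+3}{3r+13}<\frac{13}{3}$. So $(r_j)$ decreases and stays above $9$, and its limit is a fixed point that is at least $9$. Therefore $r_j\downarrow 9$.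

Let $n\to\infty$. The root has three children, each contributing the factor $\frac{13\cdot 9+3}{3\cdot 9+13}=\frac{120}{40}=3$, so the root is $+$ or $-$ with odds $27:1$. Given that its parent is $+$, a vertex is $+$ with probability $\frac{13\cdot9}{13\cdot9+3}=\frac{39}{40}$. Given that its parent is $-$, it is $+$ with probability $\frac{3\cdot9}{3\cdot9+13}=\frac{27}{40}$. So the limiting spins form a Markov chain running down the tree, with
$$M=\begin{pmatrix}39/40&1/40\\27/40&13/40\end{pmatrix}=\frac3{10}\begin{pmatrix}1&0\\0&1\end{pmatrix}+\frac7{10}\begin{pmatrix}27/28&1/28\\27/28&1/28\end{pmatrix}.$$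

The decomposition on the right has a meaning. With probability $3/10$ a vertex copies its parent, and with probability $7/10$ it ignores the parent and draws a fresh spin with odds $27:1$. Mark the copying edges as open. They form a bond percolation with parameter $3/10$, and each open cluster carries one common spin. A vertex has on average $2\cdot\frac3{10}=\frac35<1$ open edges to children, so the clusters are finite. To learn the spin of a vertex you explore its finite cluster and read one coin. We have sampled a strongly magnetized infinite system by local means.

Was it luck that $\frac35<1$? Run the same computation at the fixed point $r=1$ with the same weights $13$ and $3$. The chain now has $M(+,+)=\frac{13}{16}$ and $M(-,+)=\frac3{16}$, the copying probability is $\frac{13}{16}-\frac3{16}=\frac58$, and $2\cdot\frac58=\frac54>1$. The clusters are infinite with positive probability, and an infinite cluster has no last vertex at which exploration could stop.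

A borderline case can also be done by hand. With weights $3$ and $1$ the fixed-point equation is $q^3-3q^2+3q-1=(q-1)^3=0$. The only fixed point is $r=1$, the copying probability is $\frac34-\frac14=\frac12$, and the mean number of open child edges is exactly $1$.

So we ask: on every regular tree and for every interaction strength in the magnetized phase, can the limit taken from plus boundary conditions be generated so that each spin is read off from a finite, random neighborhood of independent labels?

## Plus states, finitary factors, windows

Let $\mathbb T_d$ be the $d$-regular tree, $d\ge3$, with vertex set $V$ and edge set $E$.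

**Definition 1 (plus and minus states).** Let $\beta\ge0$ and $b\in\mathbb R$. For finite $\Lambda\subset V$, consider the measure on $\{-1,+1\}^\Lambda$ proportional to
$$\exp\Big(\beta\sum_{\{u,v\}\in E,\ \{u,v\}\cap\Lambda\ne\emptyset}\sigma_u\sigma_v+b\sum_{v\in\Lambda}\sigma_v\Big)$$
with $\sigma_v=+1$ for $v\notin\Lambda$. Its weak limit as $\Lambda\uparrow V$ is the plus state $\mu^+_{\beta,b}$. The boundary condition $-1$ gives the minus state $\mu^-_{\beta,b}$. We write $\mu^\pm_\beta=\mu^\pm_{\beta,0}$.

That the limits exist is a textbook consequence of monotonicity, and it lets us compute along balls $\Lambda=B_n$. For $b=0$, the critical value $\beta_c$ is the threshold above which $\mu^+_\beta\ne\mu^-_\beta$. On $\mathbb T_d$ it satisfies $\tanh\beta_c=\frac1{d-1}$. In the opening example $d=3$, $b=0$ and $e^{2\beta}=13/3$, so $\tanh\beta=\frac58>\frac12$ and $\beta>\beta_c$. The borderline example has $e^{2\beta}=3$ and $\tanh\beta=\frac12$, so there $\beta=\beta_c$.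

**Definition 2 (factor, finitary factor).** A process $X=(X_v)_{v\in V}$ is a factor of an i.i.d. process if there are an i.i.d. process $Y=(Y_v)_{v\in V}$, with values in some measurable space, and a measurable map $\varphi$ commuting with all automorphisms of $\mathbb T_d$ such that $\varphi(Y)$ has the law of $X$. It is a finitary factor if, in addition, for almost every realization $y$ of $Y$ and every $v$ there is a finite $r$ such that $\varphi(y)_v=\varphi(y')_v$ for every $y'$ that agrees with $y$ on the ball of radius $r$ around $v$. We also call $\varphi$ a coding of $X$.

For example, let the $Y_v$ be uniform on $[0,1)$ and set $X_v=+1$ if $Y_v$ exceeds $Y_u$ for all neighbors $u$, and $X_v=-1$ otherwise. This map is finitary with $r=1$. In contrast, let the $Y_v$ be Bernoulli($p$) with $(d-1)p>1$, and let $X_v=+1$ exactly when $v$ lies in an infinite connected set of vertices with label $1$. This map commutes with automorphisms but is not finitary: with positive probability $v$ lies in such a set, and then for every $r$ we can change the labels at distance $r+1$ from $v$ to $0$ and thereby change $X_v$.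

**Definition 3 (coding with windows).** A coding $X=\varphi(Y)$ is a coding with windows if there are a.s. finite random sets $W_v=W_v(Y)\subset V$, equivariant under automorphisms, such that off a null set the following holds. For each $v$ and each finite $A\subset V$, the event $\{W_v=A\}$ has the form $\{Y_A\in E_{v,A}\}$, and on it $X_v=g_{v,A}(Y_A)$, with $E_{v,A}$, $g_{v,A}$ measurable. Here $Y_A=(Y_u)_{u\in A}$.

For example, let the $Y_v$ be fair $\{0,1\}$ bits, let $R$ be the least $r\ge0$ such that some vertex at distance $r$ from $v$ has label $1$, let $W_v$ be the ball of radius $R$ around $v$, and set $X_v=(-1)^R$. One sees from the labels inside a given ball whether it is the window. This condition carries real content. Without it we could take any $\{\pm1\}$-valued $X$ and set $W_v=\{v\}$ when $X_v=+1$ and $W_v=$ the ball of radius $1$ when $X_v=-1$; then the shape of the window alone would give the answer.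

**Definition 4 (tree-indexed chain).** Let $M$ be a stochastic matrix on $\{\pm1\}$, reversible with respect to a probability $\pi$, meaning that $\pi(s)M(s,s')=\pi(s')M(s',s)$. The tree-indexed Markov chain $(\pi,M)$ has $X_o\sim\pi$, and each other spin is drawn from its parent's spin by $M$, independently along the edges away from $o$. Its second eigenvalue is $\lambda=M(+,+)+M(-,-)-1=M(+,+)-M(-,+)$.

Suppose $\pi$ is nondegenerate, i.e. both $\pi(+)$ and $\pi(-)$ are positive. Then the choice of $o$ does not matter. Put $Q(s,s')=\pi(s)M(s,s')$, which is symmetric. On a finite subtree $S\ni o$ the law is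
$$\pi(\sigma_o)\prod_{v\ne o}\frac{Q(\sigma_{p(v)},\sigma_v)}{\pi(\sigma_{p(v)})}=\prod_{uv\subset S}Q(\sigma_u,\sigma_v)\prod_{v\in S}\pi(\sigma_v)^{1-\deg_S(v)},$$
where $p(v)$ is the parent of $v$. The right side does not mention $o$. The matrix of the opening section is an example, with $\pi(+)=\frac{27}{28}$ and $\lambda=\frac3{10}$; reversibility holds since $\frac{27}{28}\cdot\frac1{40}=\frac1{28}\cdot\frac{27}{40}$.

Gourab Ray and Yinon Spinka ask, in "Characterizations of amenability through stochastic domination and finitary codings", arXiv:2304.13784 (2023), whether on a regular tree $\mu^+_\beta$ is a finitary factor of an i.i.d. process for all $\beta>\beta_c$. The answer is yes, for every $d\ge3$ and every $\beta>\beta_c$, and the coding radius can be taken with exponential tail. For the precise statements, put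
$$f(x)=\tfrac12\log\frac{\cosh(x+\beta)}{\cosh(x-\beta)},\qquad H(x)=b+(d-1)f(x).$$

**Theorem 1.** For all $d\ge3$, $\beta\ge0$, $b\in\mathbb R$, both $\mu^+_{\beta,b}$ and $\mu^-_{\beta,b}$ are finitary factors of an i.i.d. process. For $b=0$ and $\beta\ne\beta_c$, there is such a coding of $\mu^+_\beta$ in which $X_v$ is determined by $Y$ on the ball of radius $R_v$ around $v$, where
$$P(R_v>n)\le\tfrac d{d-1}\,\rho^n\qquad(n\ge1),$$
with $\rho=\rho(\beta)=H'(h)<1$ and $h$ the largest fixed point of $H$.

**Theorem 2 (classification).** Let $X$ be a stationary reversible two-state Markov chain indexed by $\mathbb T_d$, with nondegenerate stationary law $\pi$ and second eigenvalue $\lambda\in[0,1)$.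

1. If $\lambda\le\frac1{d-1}$, then $X$ is a finitary factor of i.i.d., with a coding with windows.
2. $X$ has a coding with windows with $E|W_v|<\infty$ if and only if $\lambda<\frac1{d-1}$. In that case $|W_v|$ can be given an exponential tail.

**Corollary 3.** For $b=0$, the plus state $\mu^+_\beta$ has, for every $\beta\ge0$, a finitary coding with windows. One with $E|W_v|<\infty$ exists if and only if $\beta\ne\beta_c$, and then one with exponential tail exists.

## Why squeezing between plus and minus boundary conditions fails

A sensible first attempt uses monotonicity. Couple the finite-volume measures on $B_n$ for both boundary conditions with the same labels, so that the spin at $o$ under plus boundary is nonincreasing in $n$, the spin under minus boundary is nondecreasing in $n$, and the latter never exceeds the former. Enlarge the ball until the two spins agree. From then on they stay equal, so the common value is the limiting spin and only finitely many labels have been used.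

In the opening example this stops working at a definite place. Under the plus boundary condition on $B_n$, the odds at $o$ are the cube of $\frac{13r+3}{3r+13}$ with $r=r_{n-1}\ge9$. This fraction is at least $3$, so $P(\sigma_o=+)\ge\frac{27}{28}$ for every $n$. By symmetry $P(\sigma_o=+)\le\frac1{28}$ under the minus boundary condition. In any coupling the two spins differ with probability at least $\frac{26}{28}$, for every $n$. The agreement events increase with $n$ and each has probability at most $\frac1{14}$, so with probability at least $\frac{13}{14}$ the ball is enlarged forever.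

The attempt tries to forget which boundary condition was used, and for $\beta>\beta_c$ the boundary condition cannot be forgotten. The way around is to describe the plus state by itself, as a Markov chain, and to ask how far an individual spin, as opposed to the boundary condition, is passed on along the tree. The fixed point that describes $\mu^+$ is the largest one, and this controls the slope there.

## The field recursion and the chain it produces

Throughout, $|v|$ is the distance from $o$ to $v$. We use that $|f|\le\beta$, that $f(x)\to\beta$ as $x\to\infty$, and that
$$f'(x)=\tfrac12\big(\tanh(x+\beta)-\tanh(x-\beta)\big)\ge0. \tag{1}$$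

**Step 1. Sum out one vertex.** The purpose is to replace a whole branch by a field on its parent. For $s\in\{\pm1\}$,
$$\sum_{s'=\pm1}e^{\beta ss'+xs'}=2\cosh(x+\beta s)=c(x)\,e^{f(x)s},\qquad c(x)=2\sqrt{\cosh(x+\beta)\cosh(x-\beta)}. \tag{2}$$
The ratio of the values at $s=+1$ and $s=-1$ is $\cosh(x+\beta)/\cosh(x-\beta)=e^{2f(x)}$, and their product is $c(x)^2$; this proves (2). So a child with field $x$ acts on its parent as an extra field $f(x)$. (In the opening example, $r=e^{2x}$ and $F(r)=e^{2H(x)}$.)

**Step 2. Iterate from the boundary.** The purpose is to identify the limiting field. Take $\Lambda=B_n$ with plus boundary condition. Let $x_k$, $1\le k\le n$, be the effective field, including $b$, at a vertex at distance $k$ after its descendants are summed out. A vertex at distance $n$ has $d-1$ outside neighbors with spin $+1$, so $x_n=b+(d-1)\beta=:H(\infty)=\sup H$. By (2), $x_k=b+(d-1)f(x_{k+1})=H(x_{k+1})$ for $1\le k<n$. Hence $x_k=z_{n-k}$, where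
$$z_0=H(\infty),\qquad z_{j+1}=H(z_j).$$
Since $z_0=\sup H$, we have $z_1\le z_0$. As $H$ is nondecreasing, induction gives $z_{j+1}\le z_j$ for all $j$. The sequence is bounded below by $b-(d-1)\beta$, so it converges, and by continuity its limit $h$ is a fixed point of $H$. If $y$ is any fixed point, then $y=H(y)\le z_0$, and $y\le z_j$ implies $y=H(y)\le H(z_j)=z_{j+1}$. So $y\le z_j$ for all $j$, and $y\le h$. Thus $h$ is the largest fixed point of $H$.

Fix $m\ge1$. For $n>m$ the marginal on $B_m$ has field $x_m=z_{n-m}$ at each vertex with $|v|=m$, and field $b$ at each vertex with $|v|<m$. Letting $n\to\infty$,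
$$\mu^+_{\beta,b}(\sigma_{B_m})\propto\exp\Big(\beta\sum_{uv\subset B_m}\sigma_u\sigma_v+b\sum_{|v|<m}\sigma_v+h\sum_{|v|=m}\sigma_v\Big). \tag{3}$$

**Step 3. Recognize a Markov chain.** The purpose is to rewrite (3) as a product of transition probabilities. Define
$$M(s,s')=\frac{e^{\beta ss'+hs'}}{2\cosh(h+\beta s)}=\frac1{c(h)}e^{\beta ss'+hs'-f(h)s},\qquad \pi(s)\propto e^{(h+f(h))s}=e^{(b+d\,f(h))s}.$$
The two forms of $M$ agree by (2), and the two forms of $\pi$ agree because $h=b+(d-1)f(h)$. The rows of $M$ sum to $1$, again by (2), and all entries of $M$ and $\pi$ are positive. Moreover $\pi(s)M(s,s')\propto e^{\beta ss'+hs+hs'}$ is symmetric in $s,s'$, so $M$ is reversible with respect to $\pi$. Now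
$$\pi(\sigma_o)\prod_{v\in B_m\setminus\{o\}}M(\sigma_{p(v)},\sigma_v)$$
is proportional to the exponential of $\beta\sum_{uv\subset B_m}\sigma_u\sigma_v$ plus linear terms. Each vertex $v\neq o$ receives $h$ from its own transition, and each vertex receives $-f(h)$ from every child in $B_m$. The coefficients are:

- at $o$, with $d$ children: $b+d\,f(h)-d\,f(h)=b$;
- at $0<|v|<m$, with $d-1$ children: $h-(d-1)f(h)=b$;
- at $|v|=m$: $h$.

This is (3). Since $m$ is arbitrary, $\mu^+_{\beta,b}$ is the tree-indexed Markov chain $(\pi,M)$.

**Step 4. Compute the second eigenvalue.** The purpose is to connect the chain with the slope of $H$. Since $\frac{e^y}{2\cosh y}=\frac12(1+\tanh y)$,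
$$\lambda=M(+,+)-M(-,+)=\frac{e^{h+\beta}}{2\cosh(h+\beta)}-\frac{e^{h-\beta}}{2\cosh(h-\beta)}=\tfrac12\big(\tanh(h+\beta)-\tanh(h-\beta)\big).$$
By (1) this is $f'(h)$. Hence $0\le\lambda<1$ and
$$(d-1)\lambda=H'(h). \tag{4}$$

## The slope at the largest fixed point

**Step 5. Bound the slope.** The purpose is to show that
$$H'(h)\le1. \tag{5}$$
Because $H$ is bounded above, $H(x)-x\to-\infty$ as $x\to\infty$. This continuous function has no zero in $(h,\infty)$, since $h$ is the largest fixed point. Therefore $H(x)<x$ for all $x>h$, and
$$H'(h)=\lim_{x\downarrow h}\frac{H(x)-H(h)}{x-h}\le1,$$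
because $H(x)-H(h)<x-h$ for $x>h$. At the middle fixed point of the opening example this argument says nothing, since to the right of it the graph of $H$ lies above the diagonal for a while.

**Step 6. Make the bound strict at zero field.** The purpose is to decide when equality holds in (5) for $b=0$. Here $H(0)=0$ and $H'(0)=(d-1)\tanh\beta$. If $\beta>0$ and $x>0$, then $|x+\beta|>|x-\beta|$, so
$$f''(x)=\tfrac12\big(\operatorname{sech}^2(x+\beta)-\operatorname{sech}^2(x-\beta)\big)<0,$$
and $H'$ is strictly decreasing on $[0,\infty)$.

Suppose $\beta>\beta_c$. Then $H'(0)>1$, so $H(x)>x$ for small $x>0$. Since $H(x)-x\to-\infty$, there is a fixed point in $(0,\infty)$, hence $h>0$. By the mean value theorem on $[0,h]$ there is $\xi\in(0,h)$ with $H'(\xi)=1$. As $H'$ is strictly decreasing, $H'(h)<1$.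

Suppose $0<\beta\le\beta_c$. For $x>0$ we get $H(x)=\int_0^xH'(t)\,dt<xH'(0)\le x$, so no fixed point is positive and $h=0$. If $\beta=0$, then $H\equiv0$ and again $h=0$. In both cases $H'(h)=(d-1)\tanh\beta$, which is $<1$ for $\beta<\beta_c$ and $=1$ for $\beta=\beta_c$. With (4), for $b=0$,
$$\lambda<\tfrac1{d-1}\ \text{ if }\beta\ne\beta_c,\qquad \lambda=\tfrac1{d-1}\ \text{ if }\beta=\beta_c. \tag{6}$$

**Remark (closed form for $d=3$, $b=0$, $\beta>\beta_c$).** Write $\theta=\tanh\beta>\frac12$ and $t=\tanh h$. Since $\frac{\cosh(x+\beta)}{\cosh(x-\beta)}=\frac{1+\theta\tanh x}{1-\theta\tanh x}$, we have $\tanh f(h)=\theta t$. The equation $h=2f(h)$ becomes $t=\frac{2\theta t}{1+\theta^2t^2}$, and $t>0$ gives $t^2=(2\theta-1)/\theta^2$. From (1) and the addition formula for $\tanh$,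
$$\lambda=\frac12\Big(\frac{t+\theta}{1+t\theta}-\frac{t-\theta}{1-t\theta}\Big)=\frac{\theta(1-t^2)}{1-\theta^2t^2}=\frac{\theta\,(1-\theta)^2/\theta^2}{2(1-\theta)}=\frac{1-\theta}{2\theta},$$
so $2\lambda=(1-\theta)/\theta<1$. For $\theta=\frac58$ this is $\frac35$, as found at the start.

## Copying or resampling: coloring percolation clusters

Now let $(\pi,M)$ be any stationary two-state chain with $\lambda=M(+,+)-M(-,+)\in[0,1)$.

**Step 7. Split the transition matrix.** The purpose is to read $\lambda$ as the probability of copying the parent. Stationarity gives
$$\pi(+)=\pi(+)\big(\lambda+M(-,+)\big)+\pi(-)M(-,+)=\lambda\pi(+)+M(-,+).$$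
Hence $M(-,+)=(1-\lambda)\pi(+)$ and $M(+,+)=\lambda+(1-\lambda)\pi(+)$. Taking complements gives the other two entries, so
$$M(s,s')=\lambda\mathbf 1_{s=s'}+(1-\lambda)\pi(s'). \tag{7}$$

**Lemma 4.** Let $\omega$ be Bernoulli($\lambda$) bond percolation on $\mathbb T_d$. Given $\omega$, let all vertices of each cluster receive a common spin, independent over clusters with law $\pi$. The resulting field is the tree-indexed chain $(\pi,M)$.

*Proof.* Order the vertices of $B_m$ with parents before children, and let $S$ be a nonempty initial segment of this order. It is connected. Two vertices of $S$ are in the same cluster of $\omega$ if and only if the unique path of the tree joining them is open, and this path lies in $S$. So distinct components of $\omega|_S$ lie in distinct clusters, and given $\omega$ the components of $\omega|_S$ carry i.i.d. spins of law $\pi$. In particular the conditional law of $X_S$ given $\omega$ depends only on $\omega|_S$.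

Let $v$ be the next vertex. The edge from $p(v)$ to $v$ is open with probability $\lambda$, independently of $(\omega|_S,X_S)$. If it is open, then $X_v=X_{p(v)}$. If it is closed, then $\{v\}$ is a new component of $\omega|_{S\cup\{v\}}$, so $X_v$ has law $\pi$ independently of $X_S$. The conditional law of $X_v$ given $(\omega|_S,X_S)$ is therefore $\lambda\mathbf 1_{\{\cdot=X_{p(v)}\}}+(1-\lambda)\pi(\cdot)$, which is $M(X_{p(v)},\cdot)$ by (7). Also $X_o\sim\pi$. So $X$ on $B_m$ is the chain, for every $m$. $\square$

## Putting all randomness on the vertices

Running the chain from $o$ outward does produce the right law, but it is not a factor of i.i.d., since the rule singles out $o$. Nor can the labels select a root for us. If a vertex were selected equivariantly and almost surely, all vertices would have the same probability of being selected, and infinitely many equal numbers do not sum to $1$. Lemma 4 describes the law without a root. Two things remain to be arranged: the edges must be opened by a symmetric rule from vertex labels, and each cluster must agree on one coin.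

**Construction.** Suppose $0\le\lambda\le\frac1{d-1}$. Let $Y_v=(U_v,L_v,\zeta_v)$ be i.i.d. over $v\in V$ with independent coordinates, $U_v$ and $L_v$ uniform on $[0,1)$, and $\zeta_v\in\{\pm1\}$ of law $\pi$. Declare an edge $uv$ open if and only if $(U_u+U_v\bmod1)<\lambda$. Let $C_v$ be the open cluster of $v$. If $C_v$ is finite and $L$ has a unique maximizer $w$ on $C_v$, set $\varphi(Y)_v=\zeta_w$. Otherwise set $\varphi(Y)_v=+1$.

**Step 8. Equivariance and measurability.** The purpose is to see that $\varphi$ is a factor map. The sum $U_u+U_v$ is symmetric in $u$ and $v$, and clusters and maximizers are defined from the labels and the graph structure alone, so $\varphi$ commutes with every automorphism. For a finite set $C\ni v$ and $w\in C$, the event that $C_v=C$ and $w$ is the unique maximizer of $L$ on $C$ is measurable. There are countably many such events, and on each of them $\varphi(Y)_v$ is the label $\zeta_w$, so $\varphi$ is measurable.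

**Step 9. The edges are independent.** The purpose is to check that the open edges form Bernoulli($\lambda$) percolation, although adjacent edges share a label. Root the tree at $o$ and reveal the $U_v$ with parents first. Given all earlier $U$'s, $U_v$ is uniform on $[0,1)$, so $U_{p(v)}+U_v\bmod1$ is uniform whatever the earlier values are. Hence the variables $U_{p(v)}+U_v\bmod1$, $v\ne o$, one for each edge, are i.i.d. uniform.

**Step 10. The clusters are finite.** The purpose is to rule out the default value; this is where $\lambda\le\frac1{d-1}$ enters. By Step 9, $C_o$ is a Galton–Watson tree with offspring law Bin$(d-1,\lambda)$, except Bin$(d,\lambda)$ at the root. The mean is $(d-1)\lambda\le1$. If the mean equals $1$, the offspring variance is $(d-1)\lambda(1-\lambda)=1-\lambda=\frac{d-2}{d-1}>0$ because $d\ge3$. A Galton–Watson process with mean at most $1$ whose offspring number is not almost surely $1$ dies out almost surely. So the at most $d$ branches at the root are all finite a.s., and so is $C_o$. The same holds for every $v$.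

**Step 11. The law is right.** The purpose is to apply Lemma 4. Almost surely all clusters are finite and the $L_v$ are distinct. The clusters and their maximizers are functions of $(U,L)$, distinct clusters have distinct maximizers, and $\zeta$ is independent of $(U,L)$. So, given $(U,L)$, the clusters carry i.i.d. spins of law $\pi$. This conditional law depends on $(U,L)$ only through the percolation, so the same holds given the percolation, and by Lemma 4 $\varphi(Y)$ is the chain $(\pi,M)$.

**Step 12. The coding is finitary.** The purpose is to exhibit the radius. If $C_v(y)$ is finite, let $R_v=1+\max_{u\in C_v}\operatorname{dist}(u,v)$. The ball of radius $R_v$ about $v$ contains both endpoints of every edge touching $C_v(y)$. If $y'$ agrees with $y$ there, then the same edges touching $C_v(y)$ are open, so $C_v(y')=C_v(y)$. The labels $L$ and $\zeta$ on the cluster are also the same, so $\varphi(y')_v=\varphi(y)_v$. Hence $(\pi,M)$ is a finitary factor of i.i.d. whenever $0\le\lambda\le\frac1{d-1}$.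

**Step 13. Windows.** The purpose is to verify Definition 3. Let $W_v$ be the set of vertices within distance $1$ of $C_v$; it is a.s. finite and equivariant. For finite $C$, the event $\{C_v=C\}$ depends only on $U$ on $C$ and its neighbors. For finite $A$, the event $\{W_v=A\}$ is the finite union of the events $\{C_v=C\}$ over those $C\subset A$ whose set of vertices within distance $1$ is $A$, so it is determined by $Y_A$. On it, $Y_A$ determines $C_v$, and then $X_v$ depends only on $Y_{C_v}$. So this is a coding with windows, and $|W_v|\le(d+1)|C_v|$.

**Step 14. Tail of the radius.** The purpose is the bound in Theorem 1. For $n\ge1$, $R_v>n$ means that $C_v$ reaches distance $n$ from $v$. There are $d(d-1)^{n-1}$ vertices at distance $n$, and each is joined to $v$ by an open path with probability $\lambda^n$. A union bound gives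
$$P(R_v>n)\le d(d-1)^{n-1}\lambda^n=\tfrac d{d-1}\big((d-1)\lambda\big)^n. \tag{8}$$

**Step 15. Tail of the window size.** The purpose is the exponential tail in Theorem 2 when $(d-1)\lambda<1$. Explore $C_v$ as follows. Start with $v$ discovered. At each step take the first discovered vertex that is not yet explored, reveal its child edges (those leading away from $v$), and declare the far ends of the open ones discovered. No edge is revealed twice, so the revealed states are i.i.d. Bernoulli($\lambda$). If the exploration ends early, continue the sequence with fresh independent bits.

Suppose $|C_v|>n$, with $n\ge1$. Then the exploration lasts at least $n$ steps, and after $n$ steps at least $n+1$ vertices are discovered; otherwise all discovered vertices would be explored and $|C_v|=n$. Each discovered vertex other than $v$ corresponds to one open revealed edge, so at least $n$ of the revealed edges are open. The number revealed is $d+(n-1)(d-1)=n(d-1)+1$. Hence, for every $s>1$,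
$$P(|C_v|>n)\le P\big(\mathrm{Bin}(n(d-1)+1,\lambda)\ge n\big)\le(1-\lambda+\lambda s)\Big(\frac{(1-\lambda+\lambda s)^{d-1}}{s}\Big)^n,$$
by Markov's inequality applied to $s^{\mathrm{Bin}}$. The function $s\mapsto(1-\lambda+\lambda s)^{d-1}/s$ equals $1$ at $s=1$ and has derivative $(d-1)\lambda-1<0$ there, so it is less than $1$ for some $s>1$. With this $s$ the bound decays exponentially in $n$. Since $|W_v|\le(d+1)|C_v|$, the size $|W_v|$ has an exponential tail, and in particular $E|W_v|<\infty$.

**Proof of Theorem 1.** By Steps 3 and 4, $\mu^+_{\beta,b}$ is a chain $(\pi,M)$ with $0\le\lambda<1$ and $(d-1)\lambda=H'(h)$, and $H'(h)\le1$ by (5). So Steps 8–12 show that it is a finitary factor of i.i.d. Flipping all spins maps $\mu^-_{\beta,b}$ to $\mu^+_{\beta,-b}$. Since the flip of a finitary factor is a finitary factor, the claim for $\mu^-_{\beta,b}$ follows. For $b=0$ and $\beta\ne\beta_c$, $\rho=H'(h)=(d-1)\lambda<1$ by (4) and (6), and the tail bound is (8). $\blacksquare$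

In particular, for every $d\ge3$ and every $\beta>\beta_c$ the plus state is a finitary factor of an i.i.d. process (and also for $\beta\le\beta_c$).

## Finite-mean windows force summable covariances

At $\lambda=\frac1{d-1}$ the construction still works, but Step 15 no longer applies. We now show that every coding with windows, not only this one, has infinite mean window size there and beyond.

**Lemma 5.** For a coding with windows of a $\{\pm1\}$-valued process $X$, with $Y'$ an independent copy of $Y$,
$$|\mathrm{Cov}(X_u,X_v)|\le2P\big(W_u(Y)\cap W_v(Y')\ne\emptyset\big)\le2\sum_{x\in V}P(x\in W_u)P(x\in W_v).$$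

*Proof.* Here $X_v(\cdot)$ denotes $\varphi(\cdot)_v$. The plan is to build a hybrid label field that sees the window of $u$ in $Y$ and is fresh elsewhere, and to compare it with $Y'$. Let $Z=Y$ on $W_u(Y)$ and $Z=Y'$ off $W_u(Y)$. Up to a null set, the events $\{W_u(Y)=A\}=\{Y_A\in E_{u,A}\}$, over the countably many finite $A$, partition the probability space. On such an event $Z=(Y_A,Y'_{A^c})$ and $X_u(Y)=g_{u,A}(Y_A)$.

For fixed $A$, the field $(Y_A,Y'_{A^c})$ has the law of $Y=(Y_A,Y_{A^c})$, because $Y'_{A^c}$ and $Y_{A^c}$ have the same law and are independent of $Y_A$. So for bounded measurable $\Phi$,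
$$E\big[\mathbf 1_{\{Y_A\in E_{u,A}\}}\Phi(Y_A,Y'_{A^c})\big]=E\big[\mathbf 1_{\{Y_A\in E_{u,A}\}}\Phi(Y)\big].$$
Summing over $A$ gives $E\,\Phi(Z)=E\,\Phi(Y)$, so $Z$ has the law of $Y$. In the same way, replacing $\Phi$ by $g_{u,A}(\cdot_A)X_v(\cdot)$ for each $A$,
$$E[X_u(Y)X_v(Z)]=\sum_AE\big[\mathbf 1_{\{Y_A\in E_{u,A}\}}g_{u,A}(Y_A)X_v(Y)\big]=E[X_uX_v].$$
By independence $E[X_u(Y)X_v(Y')]=E[X_u]E[X_v]$. Subtracting,
$$\mathrm{Cov}(X_u,X_v)=E\big[X_u(Y)\big(X_v(Z)-X_v(Y')\big)\big],$$
so $|\mathrm{Cov}(X_u,X_v)|\le2P\big(X_v(Z)\ne X_v(Y')\big)$.

Suppose that $B:=W_v(Y')$ is disjoint from $W_u(Y)$. Then $Z_B=Y'_B\in E_{v,B}$. Since $Z$ and $Y'$ both have the law of $Y$, almost surely neither lies in the exceptional null set of Definition 3. So $W_v(Z)=B$ and $X_v(Z)=g_{v,B}(Z_B)=g_{v,B}(Y'_B)=X_v(Y')$. Hence $X_v(Z)\ne X_v(Y')$ can happen only if the two windows meet, up to a null set. This is the first inequality. The second is a union bound over $x$, using that $Y$ and $Y'$ are independent with the same law. $\square$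

**Proof of Theorem 2.** Part 1 is Steps 8–13. The "if" half of part 2, with exponential tail, is Step 15. For the "only if" half, suppose that a coding with windows has $E|W_v|<\infty$.

**Step 16. Sum the covariances.** The purpose is to turn Lemma 5 into a finite bound. Automorphisms of $\mathbb T_d$ act transitively on ordered pairs of vertices at a given distance: map the path joining one pair to the path joining the other, and extend outward, which is possible since every vertex has degree $d$. By equivariance of the windows, $P(x\in W_v)$ depends only on $\operatorname{dist}(x,v)$, so it is symmetric in $x$ and $v$, and $E|W_x|$ does not depend on $x$. Hence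
$$\sum_vP(x\in W_v)=\sum_vP(v\in W_x)=E|W_x|=E|W_o|.$$
With Lemma 5,
$$\sum_v|\mathrm{Cov}(X_o,X_v)|\le2\sum_xP(x\in W_o)\sum_vP(x\in W_v)=2\,(E|W_o|)^2<\infty. \tag{9}$$

**Step 17. Compute the covariances.** The purpose is to compare (9) with the exact value. Write (7) as $M=\lambda I+(1-\lambda)\Pi$ with $\Pi(s,s')=\pi(s')$. Since $\Pi^2=\Pi$, induction gives $M^n=\lambda^nI+(1-\lambda^n)\Pi$; the coefficient of $\Pi$ in the next power is $\lambda^n(1-\lambda)+(1-\lambda^n)\lambda+(1-\lambda^n)(1-\lambda)=1-\lambda^{n+1}$. Along the path from $o$ to a vertex $v$ at distance $n$, the spins form a chain with matrix $M$. So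
$$E[X_oX_v]=\lambda^nE[X_o^2]+(1-\lambda^n)(E[X_o])^2,\qquad\mathrm{Cov}(X_o,X_v)=\lambda^n\,\mathrm{Var}(X_o).$$
Counting vertices by distance,
$$\sum_v\mathrm{Cov}(X_o,X_v)=\mathrm{Var}(X_o)\Big(1+\sum_{n\ge1}d(d-1)^{n-1}\lambda^n\Big),$$
and $\mathrm{Var}(X_o)>0$ because $\pi$ is nondegenerate. If $(d-1)\lambda\ge1$, each term of the series is at least $\frac d{d-1}$ and the sum is infinite, contradicting (9). So $\lambda<\frac1{d-1}$. $\blacksquare$

**Proof of Corollary 3.** For $b=0$ the plus state is a chain as in Theorem 2: by Step 3 it is stationary and reversible with $\pi$ positive, and by Step 4 its second eigenvalue lies in $[0,1)$. By (6), $\lambda\le\frac1{d-1}$ always, with equality exactly at $\beta=\beta_c$. Apply both parts of Theorem 2. $\blacksquare$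

**Remark (general field).** For any $b$, (4) and Theorem 2 say that $\mu^+_{\beta,b}$ has a coding with windows of finite mean size if and only if $H'(h)<1$. Since $H'(h)\le1$ always, the exception is exactly the case in which the graph of $H$ is tangent to the diagonal at its largest fixed point.

**Remark (the free state).** Let $b=0$ and $\beta>\beta_c$, and drop the edges leaving $B_n$ from the weight. Then the fields at distance $n$ are $0$, and since $H(0)=0$ all effective fields are $0$. So (3) holds for the limit with $h$ replaced by $0$, and Step 3 uses only that $h$ is a fixed point. The limit is the symmetric chain with $\lambda=f'(0)=\tanh\beta>\frac1{d-1}$. By Theorem 2 it has no coding with windows of finite mean size, in contrast to the plus state at the same $\beta$. For the weights $13$ and $3$ on the three-regular tree, these are the two fixed points met at the start: copying probability $\frac58$ for the free state and $\frac3{10}$ for the plus state, on either side of $\frac12$.
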